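# Edge general position sets in Fibonacci cubes: why two classes beat three

## Five strings, a square and a pendant edge

Write down all binary strings of length 3 in which no two consecutive entries are both 1:
$$000,\quad 100,\quad 010,\quad 001,\quad 101 .$$
Join two of them when they differ in exactly one position. There are five edges. The strings $000,100,101,001$ form a 4-cycle, and $010$ hangs from $000$ by a single edge.

Now choose as many edges as possible under one rule: no three chosen edges may lie on a common shortest path. All distances in this graph are at most 2, except that $010$ and $101$ are at distance 3. A shortest path containing three edges therefore runs from $010$ to $101$, and there are two of these: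
$$010,\,000,\,100,\,101 \qquad\text{and}\qquad 010,\,000,\,001,\,101 .$$
Both use the pendant edge $\{010,000\}$, and each then uses two edges of the square.

If we leave the pendant edge out, nothing is forbidden and we may take all four edges of the square. If we take the pendant edge, we may take at most one of $\{000,100\},\{100,101\}$ and at most one of $\{000,001\},\{001,101\}$, so we get at most 3 edges. The maximum is 4, and it is reached only by the square.

Sort the edges by the position in which their ends differ. The square consists of all edges that change position 1, namely $\{000,100\}$ and $\{001,101\}$, together with all edges that change position 3, namely $\{000,001\}$ and $\{100,101\}$. The pendant edge changes position 2. So for length 3 the best choice is "all edges of the first position and all edges of the last". Does this remain the best choice for strings of every length?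

## Fibonacci cubes and the statement

**Definition (geodesic, edge general position).** A *geodesic* of a graph $G$ is a shortest path between its two ends. A set $X\subseteq E(G)$ is an *edge general position set* if no three edges of $X$ lie on a common geodesic of $G$. The largest cardinality of such a set is the *edge general position number* ${\rm gp_e}(G)$.

**Definition (Fibonacci cube).** For $n\ge 1$, the *Fibonacci cube* $\Gamma_n$ has as vertices all binary strings of length $n$ with no two consecutive 1s. Two vertices are adjacent if and only if they differ in exactly one position. We write $V=V(\Gamma_n)$.

**Definition (classes).** For $i\in\{1,\dots,n\}$, let $\Theta_i=\Theta_i(\Gamma_n)$ be the set of edges whose ends differ in position $i$. We say that such an edge has *class* $i$. For a vertex $x$, let $x+p$ be the string $x$ with position $p$ flipped. If $x+p\in V$, we say that $p$ is *flippable* at $x$; then $\{x,x+p\}$ is the edge of class $p$ at $x$.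

The graph of the first section is $\Gamma_3$, and we found ${\rm gp_e}(\Gamma_3)=4$. At $100$ the flippable positions are $1$ and $3$; position 2 is not flippable, because $110$ is not a vertex. Each vertex is on at most one edge of class $i$, so every $\Theta_i$ is a matching, that is, a set of pairwise disjoint edges.

Let $F_0=0$, $F_1=1$, $F_k=F_{k-1}+F_{k-2}$. In "Edge general position sets in Fibonacci and Lucas cubes" (arXiv:2304.10114, 2023), Sandi Klavžar and Elif Tan show that for $n\ge2$ the set $\Theta_1\cup\Theta_n$ is an edge general position set of size $2F_n$ that is maximal with respect to inclusion, and that ${\rm gp_e}(\Gamma_5)=10=2F_5$. They conjecture that ${\rm gp_e}(\Gamma_n)=2F_n$ for all $n\ge 2$. The conjecture is true, in the following form.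

**Theorem 1.** For every $n\ge2$, ${\rm gp_e}(\Gamma_n)=2F_n$, and $\Theta_1(\Gamma_n)\cup\Theta_n(\Gamma_n)$ is the unique edge general position set of cardinality $2F_n$. More precisely, an edge general position set that meets at least three $\Theta$-classes has at most $2F_n-1$ edges.

The bound $2F_n-1$ cannot be lowered uniformly in $n$. For $n=3$ take the three edges at $000$. A path uses at most two edges at any vertex, so this is an edge general position set. It meets three classes, and it has $3=2F_3-1$ edges.

## Distances, classes and Fibonacci arithmetic

**Step 1: describe the geodesics.** We want a test for geodesics that can be applied at a glance.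

Let $x,y\in V$. Each edge changes one position, so the distance from $x$ to $y$ is at least the number of positions in which they differ. This number is attained: first switch off, one at a time, the 1s of $x$ that are not in $y$; then switch on, one at a time, the 1s of $y$ that are not in $x$. Every intermediate string has its 1s among those of $x$ or among those of $y$, so it has no two consecutive 1s and lies in $V$. Hence the distance in $\Gamma_n$ is the number of differing positions, and we obtain the test:

$$\text{a walk in } \Gamma_n \text{ is a geodesic if and only if it flips every position at most once.}\tag{1}$$

Indeed, a walk that flips each position at most once has length equal to the number of positions in which its ends differ. Conversely, a geodesic from $x$ to $y$ must flip every differing position, and its length leaves no room for anything else. In particular, a geodesic from $x$ to $y$ flips exactly the positions where $x$ and $y$ differ.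

By (1), a geodesic contains at most one edge of each class. So any set of edges that meets at most two classes is an edge general position set, and $\Theta_1\cup\Theta_n$ is one of these.

**Step 2: compute the class sizes.** We need to know that $\Theta_1$ and $\Theta_n$ are the largest classes, and also how small a class can be.

The number of strings of length $m\ge 0$ without two consecutive 1s is $F_{m+2}$. It is $1$ for $m=0$ and $2$ for $m=1$; for $m\ge2$, such a string ends in $0$ after an arbitrary admissible string of length $m-1$, or in $01$ after one of length $m-2$. In particular $|V|=F_{n+2}$.

Let $n\ge2$. Each edge of class $i$ has exactly one end with $x_i=1$, and switching off a 1 is always allowed, so $|\Theta_i|$ is the number of $x\in V$ with $x_i=1$. Such an $x$ has 0s next to position $i$. To the left, positions $1,\dots,i-2$ carry an arbitrary admissible string, which gives $F_i$ choices if $i\ge2$; if $i=1$ there is one choice, and $1=F_1$. Likewise the right side gives $F_{n-i+1}$ choices. So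
$$|\Theta_i|=F_iF_{n-i+1},\qquad |\Theta_1|=|\Theta_n|=F_n .\tag{2}$$

Recall the addition formula
$$F_{m+k}=F_mF_{k+1}+F_{m-1}F_k\qquad(m\ge1,\ k\ge0).\tag{3}$$
For $k=0$ it reads $F_m=F_m$, for $k=1$ it reads $F_{m+1}=F_m+F_{m-1}$, and adding the formulas for $k$ and $k+1$ gives the one for $k+2$.

*Upper comparison.* Formula (3) with $m=i$, $k=n-i$ reads $F_n=F_iF_{n-i+1}+F_{i-1}F_{n-i}$, so
$$F_n-|\Theta_i|=F_{i-1}F_{n-i}\ge0,\quad\text{with equality if and only if } i\in\{1,n\}.\tag{4}$$

*Lower comparison.* We claim that for $n\ge2$
$$|\Theta_i|\ge F_{n-1}\ \text{ for all } i,\qquad\text{and}\qquad |\Theta_i|\ge F_{n-1}+1\ \text{ if } n\ge3 \text{ and } i\notin\{2,n-1\}.\tag{5}$$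
For $i\le n-1$, formula (3) with $m=i$, $k=n-1-i$ gives $F_{n-1}=F_iF_{n-i}+F_{i-1}F_{n-1-i}$. Subtract this from $|\Theta_i|=F_iF_{n-i+1}$ and use $F_{n-i+1}-F_{n-i}=F_{n-1-i}$:
$$|\Theta_i|-F_{n-1}=(F_i-F_{i-1})F_{n-1-i}\ge0 .$$
For $i=n$ the difference is $F_n-F_{n-1}=F_{n-2}\ge0$. Now let $n\ge3$ and $i\notin\{2,n-1\}$. If $i\in\{1,n\}$, the difference is $F_{n-2}>0$. If $3\le i\le n-2$, it is $F_{i-2}F_{n-1-i}>0$. This proves (5).

Finally, $F_{n+2}=F_{n+1}+F_n=2F_n+F_{n-1}$, so
$$F_{n+2}-F_{n-1}=2F_n .\tag{6}$$

**Step 3: settle the sets that meet at most two classes.** This reduces the theorem to its last sentence.

If $X\subseteq\Theta_i\cup\Theta_j$ with $i\ne j$, then $|X|\le|\Theta_i|+|\Theta_j|\le2F_n$ by (4). Equality holds if and only if $\{i,j\}=\{1,n\}$ and $X=\Theta_1\cup\Theta_n$. Since $n\ge2$, every set that meets at most two classes is of this form. So both remaining assertions of Theorem 1 follow once we show: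

$$\text{if an edge general position set } X \text{ meets at least three classes, then } |X|\le2F_n-1.\tag{7}$$

## Length four by hand

If all edges of a graph can be covered by $k$ geodesics, then ${\rm gp_e}\le 2k$, because each geodesic contains at most two edges of an edge general position set. In $\Gamma_3$ the geodesics $010,000,100,101$ and $000,001,101$ cover everything, which gives the bound $4$ again.

The graph $\Gamma_4$ has $F_6=8$ vertices, and by (2) its classes have $3,2,2,3$ edges. Its ten edges are covered by the three geodesics
$$1010,1000,0000,0100,0101;\qquad 1010,0010,0000,0001,0101;\qquad 1000,1001,0001,$$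
which flip the positions $3,1,2,4$, then $1,3,4,2$, then $4,1$. So ${\rm gp_e}(\Gamma_4)\le6=2F_4$. To continue like this we would need, for each $n$, a cover by $F_n$ geodesics; fewer can never do, since a geodesic contains at most one of the $F_n$ edges of $\Theta_1$. We take a different route, one that also gives the stronger bound (7): we ask what an edge general position set looks like if it meets three classes.

There are such sets in $\Gamma_4$: the four edges at $0000$ form one. Try to add the edge $e=\{1000,1010\}$. The walk $1010,\,1000,\,0000,\,0100$ flips $3,1,2$, so it is a geodesic, and it contains $e$ and two edges at $0000$. So $e$ is excluded. Two edges of $X$ at a common vertex thus have influence elsewhere in the graph, and this influence can be written as a parity condition.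

## Two edges at a vertex impose a parity condition

From here on, $X$ is an edge general position set of $\Gamma_n$ that meets at least three classes; hence $n\ge3$. Let $\deg$ denote the degree in the graph $(V,X)$, and let $D(v)$ be the set of classes of the $X$-edges at $v$.

**Definition (corner).** A *corner* is a pair $(v,\{p,q\})$ with $v\in V$, $p\ne q$ and $p,q\in D(v)$.

In the last example $(0000,\{1,2\})$ is a corner. The string $v+p+q=1100$ is not a vertex there, and this does no harm: the argument below never visits $v+p+q$.

**Lemma 2.** Let $(v,\{p,q\})$ be a corner. Then every edge of $X$ of class $\notin\{p,q\}$ has ends $x$ with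
$$x_p+v_p\equiv x_q+v_q\pmod2 .$$

In words: in positions $p$ and $q$, the edge either agrees with $v$ in both or disagrees with $v$ in both. Its two ends agree with each other in positions $p,q$, so it does not matter which end we take.

**Proof.** Let $e=\{x,x'\}\in X$ have class $l\notin\{p,q\}$, and suppose that the congruence fails. Then $x$ differs from $v$ in exactly one of the positions $p,q$. The roles of $p$ and $q$ are symmetric, so let it differ in $p$ and agree in $q$. Put $s=v+p$, a vertex since $p\in D(v)$. Then $x$, $x'$ and $s$ have the same entries in positions $p$ and $q$. The ends of $e$ differ in position $l$, so we may choose the names such that $x'_l=v_l$, and $v_l=s_l$ because $l\neq p$.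

Thus $x'$ and $s$ agree in positions $l,p,q$, and a geodesic from $x'$ to $s$ flips none of these. Consider the walk
$$x,\ x',\ \dots,\ s=v+p,\ v,\ v+q ,$$
where the dots stand for such a geodesic. It flips $l$ first, then some positions other than $l,p,q$, each once, then $p$, then $q$. By (1) it is a geodesic. It contains $e$, $\{v+p,v\}$ and $\{v,v+q\}$, which are three edges of $X$. This is a contradiction. $\square$

## Three classes force a star forest

**Step 4: the neighbors at a corner have degree one.** A parity condition at $v$ and one at a neighbor of $v$ can contradict each other, and a third class supplies the edge on which they do.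

**Lemma 3.** If $(v,\{p,q\})$ is a corner, then $\deg(v+p)=\deg(v+q)=1$.

**Proof.** By symmetry consider $w=v+p$. The edge $vw$ is in $X$ and has class $p$. Suppose $w$ has another $X$-edge, of class $m\ne p$.

Let $m\ne q$. Then this edge has class outside $\{p,q\}$, and its end $w$ satisfies $w_p+v_p\equiv1$ and $w_q+v_q\equiv0$. This contradicts Lemma 2 for the corner $(v,\{p,q\})$.

Let $m=q$. Then $p,q\in D(w)$, so $(w,\{p,q\})$ is a corner as well. Since $X$ meets at least three classes, it contains an edge of class $\notin\{p,q\}$; let $x$ be an end of it. Lemma 2 at $v$ gives $x_p+v_p\equiv x_q+v_q$. Lemma 2 at $w$, where $w_p\equiv v_p+1$ and $w_q=v_q$, gives $x_p+v_p+1\equiv x_q+v_q$. The two are incompatible. $\square$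

The hypothesis on three classes is needed. In $\Gamma_3$ the square $\Theta_1\cup\Theta_3$ has the corner $(000,\{1,3\})$, yet both $100$ and $001$ have degree 2 in it.

**Step 5: read off the shape of $X$.** A *star* $K_{1,s}$, $s\ge1$, consists of one vertex joined to $s$ others, with no further edges.

**Lemma 4.** Every component of $(V,X)$ is an isolated vertex or a star $K_{1,s}$ with $s\ge1$.

**Proof.** First, no edge of $X$ has both ends of degree at least 2. Suppose that $\{v,w\}\in X$ had class $p$ and $\deg v,\deg w\ge2$. Choose $q\in D(v)$ with $q\ne p$. Then $(v,\{p,q\})$ is a corner, and Lemma 3 gives $\deg w=\deg(v+p)=1$, a contradiction.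

Now consider a component with at least one edge. If all its vertices have degree 1, it is $K_{1,1}=K_2$. Otherwise it has a vertex $u$ of degree $s\ge2$. All neighbors of $u$ then have degree 1, so the component consists of $u$ and its neighbors and is $K_{1,s}$. $\square$

For instance, $X=\{\{010,000\},\{100,101\},\{001,101\}\}$ is one of the 3-element sets in $\Gamma_3$ that we allowed at the beginning. It meets all three classes, and its components are one $K_2$ and one $K_{1,2}$.

**Step 6: turn edges into vertices.** In each star component choose a *center*: the vertex of degree $s$ if $s\ge2$, and one of the two vertices if $s=1$. The choice for $K_2$-components will be made when we need it. The other vertices of star components are *leaves*. Centers and isolated vertices together are called *nonleaves*. A star with $s$ edges has $s$ leaves, so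
$$|X|=\#\text{leaves}=F_{n+2}-\#\text{nonleaves}.\tag{8}$$

By (6), the goal (7) is now equivalent to
$$\#\text{nonleaves}\ge F_{n-1}+1 .\tag{9}$$

## Counting stars, and where counting stops

The first thing to try with a star forest is to count edges per vertex. A star with $s$ edges has $s+1$ vertices, so if $t$ is the maximum degree of $(V,X)$, then $|X|\le\frac{t}{t+1}F_{n+2}$.

**Step 7: the case $t\le3$.** Here $|X|\le\frac34F_{n+2}$, and we show that this is good enough.

Let $n\ge5$. Since $F_{n+2}=2F_n+F_{n-1}$, the inequality $\frac34F_{n+2}<2F_n$ is equivalent to each of
$$6F_n+3F_{n-1}<8F_n,\qquad 3F_{n-1}<2F_n,\qquad F_{n-1}<2F_{n-2},\qquad F_{n-3}<F_{n-2}.$$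
The third follows from the second by $F_n=F_{n-1}+F_{n-2}$, the fourth from the third by $F_{n-1}=F_{n-2}+F_{n-3}$, and both steps are reversible. The last inequality holds because $F_{n-2}-F_{n-3}=F_{n-4}\ge1$ for $n\ge5$. So $|X|<2F_n$, that is, $|X|\le2F_n-1$.

Let $n=3$. Then $|V|=5$ and $|X|\le\lfloor15/4\rfloor=3=2F_3-1$.

Let $n=4$. Then $|V|=8$ and $|X|\le6=2F_4$, so we must exclude equality. Since $s\le\frac34(s+1)$ for $s\le 3$ with equality only for $s=3$, and isolated vertices contribute no edges, $|X|=6$ would force the 8 vertices to be partitioned into two stars $K_{1,3}$. The neighborhoods in $\Gamma_4$ are as follows: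

- $0000$ is adjacent to $1000,0100,0010,0001$;
- $1000$ is adjacent to $0000,1010,1001$, and $0001$ is adjacent to $0000,1001,0101$;
- $0100$ is adjacent to $0000,0101$, and $0010$ is adjacent to $0000,1010$;
- $1010$ is adjacent to $0010,1000$; $1001$ to $0001,1000$; $0101$ to $0001,0100$.

So a $K_{1,3}$ must have its center in $\{0000,1000,0001\}$. If the center is $1000$ or $0001$, the star uses all three neighbors of its center, including $0000$. Hence any two $K_{1,3}$'s with different centers in this set share the vertex $0000$, and they cannot be disjoint. So $|X|\le5=2F_4-1$.

**The breakdown at $t=4$.** If stars with four edges occur, the count gives only $\frac45F_{n+2}$, and this is too weak for every $n\ge4$. Indeed $\frac45F_{n+2}>2F_n$ is equivalent to $8F_n+4F_{n-1}>10F_n$, that is, to $2F_{n-1}>F_n$, that is, to $F_{n-1}>F_{n-2}$, and this holds for $n\ge4$. Larger $t$ only makes the bound weaker. So for $t\ge4$ one cannot treat the stars as unrelated pieces that might fill up all of $V$. What helps is that a vertex of large degree produces many corners, and hence many parity conditions on all the other edges.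

## Four edges at one vertex: weights

Now let $t\ge4$; hence $n\ge4$. Fix a vertex $v$ with $|D(v)|\ge4$ and a set $T\subseteq D(v)$ with $|T|=4$. For $x\in V$ and $p\in T$ let $y_p\in\{0,1\}$ with $y_p\equiv x_p+v_p\pmod2$. So $y_p=1$ means that $x$ differs from $v$ in position $p$. Call
$$\sum_{p\in T}y_p\in\{0,1,2,3,4\}$$
the *weight* of $x$. The vertex $v$ has weight 0. An edge of class in $T$ changes the weight by exactly 1, and other edges do not change $y$.

**Step 8: collect the parity conditions.** Any two elements of $T$ form a corner at $v$. So Lemma 2 says: if $p,q\in T$ are distinct, every $X$-edge of class $\notin\{p,q\}$ has $y_p=y_q$ at its ends. Apply this to all pairs in $T$, respectively to all pairs in $T\setminus\{l\}$: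

$$\begin{aligned}&\text{(a) an } X\text{-edge of class } \notin T \text{ has } y \text{ constant on } T;\\ &\text{(b) an } X\text{-edge of class } l\in T \text{ has } y \text{ constant on } T\setminus\{l\}.\end{aligned}\tag{10}$$

**Lemma 5.** In $(V,X)$ the following hold.

1. Every vertex of weight 2 is isolated.
2. If $w$ has weight 1, with $y_l=1$, its only possible $X$-edge is the one of class $l$, which leads to the weight-0 vertex $w+l$.
3. If $w$ has weight 3, with $y_l=0$, its only possible $X$-edge is the one of class $l$, which leads to the weight-4 vertex $w+l$.

**Proof.** By (10)(a), an end of an $X$-edge of class $\notin T$ has weight 0 or 4. So the vertices of weight 1, 2, 3 have no such edges. By (10)(b), at an end of an $X$-edge of class $m\in T$ the three values on $T\setminus\{m\}$ are all 0 or all 1. In the first case the weight is 0 or 1, and if it is 1, then $y_m=1$. In the second case the weight is 3 or 4, and if it is 3, then $y_m=0$. So weight 2 is impossible. A vertex of weight 1 with $y_l=1$ can have an $X$-edge of class $m$ only for $m=l$, and flipping $l$ makes the weight 0. A vertex of weight 3 with $y_l=0$ can have one only for $m=l$, and flipping $l$ makes the weight 4. $\square$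

Look at the four edges at $0000$ in $\Gamma_4$, with $v=0000$ and $T=\{1,2,3,4\}$. The weight is the number of 1s. The vertices $1010,1001,0101$ have weight 2 and are isolated, and each vertex of weight 1 has its single $X$-edge to $0000$.

**Step 9: choose centers and a class to count along.** We want a whole class $\Theta_i$ such that each of its edges contains a nonleaf. Its edges are disjoint, so this would give $|\Theta_i|$ different nonleaves.

In each $K_2$-component that joins a vertex of weight 0 to one of weight 1, choose the vertex of weight 0 as center. In each $K_2$-component that joins weights 3 and 4, choose the vertex of weight 4. In all other $K_2$-components choose arbitrarily. Since $|T|=4$, there is some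
$$i\in T\setminus\{2,n-1\},$$
and we fix it. By (5), $|\Theta_i|\ge F_{n-1}+1$. The exclusion of $2$ and $n-1$ gains the additional 1, and with it the uniqueness in Theorem 1.

**Step 10: every edge of $\Theta_i$ has a nonleaf end.** Since $i\in T$, the ends of an edge of $\Theta_i$ have weights $k$ and $k+1$ for some $k\in\{0,1,2,3\}$.

If $k\in\{1,2\}$, one of the ends has weight 2. It is isolated by Lemma 5, hence a nonleaf.

If $k\in\{0,3\}$, the weights are $\{0,1\}$ or $\{3,4\}$. Let $u$ be the end of weight 0, respectively 4, and let $w=u+i$ be the other end. At $w$ position $i$ is the exceptional position $l$ of Lemma 5: it is the only element of $T$ with $y=1$ when $w$ has weight 1, and the only one with $y=0$ when $w$ has weight 3. So $wu$ is the only possible $X$-edge at $w$. If $wu\notin X$, then $w$ is isolated, hence a nonleaf. If $wu\in X$, then $\deg w=1$. In that case either $\deg u\ge2$ and $u$ is the center of its star, or $\{u,w\}$ is a $K_2$-component and $u$ was chosen as its center. Either way $u$ is a nonleaf.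

**Step 11: finish the count.** Since $\Theta_i$ is a matching, different edges of $\Theta_i$ give different nonleaves. Therefore
$$\#\text{nonleaves}\ \ge\ |\Theta_i|\ \ge\ F_{n-1}+1 ,$$
which is (9). By (8) and (6), $|X|\le F_{n+2}-F_{n-1}-1=2F_n-1$.

Steps 7 and 11 together prove (7), and with Step 3 this proves Theorem 1. $\blacksquare$

**Why the weights need four positions.** It is tempting to run Steps 8–10 with three elements of $D(v)$ and so avoid Step 7. This fails at the edges whose ends have weights 1 and 2, since there is no longer a middle weight whose vertices are isolated. Here is an example in $\Gamma_5$. Let $X$ consist of the edges of classes $1,3,5$ at $00000$ and the edges of classes $1,3,5$ at $10101$.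

This is an edge general position set. Suppose a geodesic contained three of these edges. It has at most two at each center, so it has two at one center $c$ and one at the other center $c'$. By (1) the three classes are distinct; say they are $p,q$ at $c$ and $l$ at $c'$. So the geodesic passes $c+p,\,c,\,c+q$ in this order (up to reversal), and both ends of the class $l$ edge at $c'$ differ from $c$ in positions $p$ and $q$. If this edge comes after $c$, then position $p$, already flipped on the way into $c$, must be flipped again. If it comes before $c$, then position $q$ must be flipped on the way to $c$, and it is flipped again on leaving $c$. Both contradict (1).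

With $v=00000$ and $T=\{1,3,5\}$, the edge $\{00100,10100\}$ of $\Theta_1$ joins weights 1 and 2. Its first end is a leaf of the star at $00000$, and its second end is a leaf of the star at $10101$. So an edge of $\Theta_1$ can have no nonleaf end at all. For $t=3$ it is the count of Step 7 that works, and for $t\ge4$ it is the weights.

## The same corners in the hypercube

Let $Q_r$, $r\ge2$, be the graph of all binary strings of length $r$, adjacent when they differ in exactly one position, with classes $\Theta_i$ defined as before. The distance is again the number of differing positions, so (1) holds. The proofs of Lemmas 2, 3 and 4 used only (1), so they hold in $Q_r$ word for word.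

Let $X$ be an edge general position set of $Q_r$. If it meets at least three classes, then $(V(Q_r),X)$ is a star forest. Each component of a star forest has at least one more vertex than edges, so $|X|\le2^r-1$. If $X$ meets at most two classes, then $|X|\le2\cdot2^{r-1}=2^r$, because each class is a perfect matching with $2^{r-1}$ edges; equality holds if and only if $X=\Theta_i\cup\Theta_j$ with $i\ne j$. These unions are edge general position sets, since by (1) a geodesic has at most one edge in each class. Hence ${\rm gp_e}(Q_r)=2^r$, and the extremal sets are exactly the unions $\Theta_i\cup\Theta_j$ with $i\ne j$. For the hypercube the star forest alone suffices, because there two classes already have as many edges as the graph has vertices. In $\Gamma_n$ two classes have at most $2F_n=F_{n+2}-F_{n-1}$ edges, and the missing $F_{n-1}$ is what Steps 7–11 had to supply.
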